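# Free sequences and tightness: from regular to Hausdorff pseudoradial spaces

## 1. Regular pseudoradial spaces satisfy $t(X)\le F(X)$

Suppose a point lies in the closure of a set $A$ but in the closure of no small subset of $A$. Must the space then contain a long sequence all of whose initial segments are strongly separated from the corresponding tails? For regular spaces whose topology is determined by transfinite sequences the answer is yes, and the proof is short. We first prove this easy case, then ask which line used regularity and what is left when the space is only Hausdorff.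

**Conventions.** Hausdorff spaces are $T_1$, and "regular" includes $T_1$. All cardinal functions are multiplied by $\omega$, so their values are infinite. A transfinite sequence $\{x_\alpha:\alpha<\kappa\}$ *converges* to $p$ if every neighborhood of $p$ contains $\{x_\alpha:\beta\le\alpha<\kappa\}$ for some $\beta<\kappa$.

**Definition (free sequence).** A sequence $\{x_\alpha:\alpha<\kappa\}$ in $X$ is *free* if
$$\overline{\{x_\alpha:\alpha<\beta\}}\cap\overline{\{x_\alpha:\beta\le\alpha<\kappa\}}=\emptyset\quad\text{for every }\beta<\kappa .$$
Let $F(X)=\omega\cdot\sup\{|S|:S\text{ a free sequence in }X\}$.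

**Definition (tightness).** $t(X)$ is the least infinite cardinal $\kappa$ such that whenever $A\subset X$ and $x\in\overline A$, there is $B\subset A$ with $|B|\le\kappa$ and $x\in\overline B$.

**Definition (spaces determined by sequences).** Let $X$ be a space.

- $X$ is *radial* if whenever $x\in\overline A$, some transfinite sequence in $A$ converges to $x$.
- $X$ is *pseudoradial* if for every non-closed $A\subset X$ some transfinite sequence in $A$ converges to some point $x\in\overline A\setminus A$.
- A sequence $\{x_\alpha:\alpha<\kappa\}$ converging to $x$ is *thin* if $x\notin\overline{\{x_\alpha:\alpha<\beta\}}$ for every $\beta<\kappa$. $X$ is *almost radial* if for every non-closed $A$ some thin sequence in $A$ converges to some point of $\overline A\setminus A$.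

Radial spaces and almost radial spaces are pseudoradial.

**Definition (radial character).** For pseudoradial $X$, $\sigma_C(X)$ is the least infinite cardinal $\kappa$ such that every non-closed set contains a transfinite sequence of length at most $\kappa$ converging to a point outside the set.

**Example 1.1.** Let $X=\omega_1+1$ with the order topology. The point $\omega_1$ is in the closure of $[0,\omega_1)$, but a countable subset of $[0,\omega_1)$ is bounded, so its closure misses $\omega_1$. Hence $t(X)=\omega_1$, since $|X|=\omega_1$. If $p\in\overline A\setminus A$, then $p$ is a limit ordinal, and a strictly increasing sequence in $A$ of length $\mathrm{cf}(p)$, cofinal in $p$, converges to $p$. It is thin, because a proper initial segment lies in $[0,a]$ for some $a<p$. So $X$ is radial and almost radial, and $\sigma_C(X)\le\omega_1$. The non-closed set $[0,\omega_1)$, whose only limit outside it is $\omega_1$, gives $\sigma_C(X)=\omega_1$. Finally $x_\alpha=\alpha+1$ ($\alpha<\omega_1$) is free: the initial segment below $\beta$ lies in the closed set $[0,\beta]$ and the tail in the closed set $[\beta+1,\omega_1]$. So $F(X)=\omega_1$ too.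

**Example 1.2 (a sequence that is not thin).** Let $\{c_n:n<\omega\}\cup\{y_\alpha:\alpha<\omega_1\}$ consist of isolated points, and let $p$ have basic neighborhoods $\{p\}\cup\{c_n:n\ge k\}\cup\{y_\alpha:\alpha\ge\beta\}$. The sequence $c_0,c_1,\dots,y_0,y_1,\dots$ of length $\omega+\omega_1=\omega_1$ converges to $p$, but $p$ is already in the closure of its first $\omega$ terms.

Two elementary facts are used throughout.

**Fact 1.3.** The terms of a free sequence are pairwise distinct, and a subsequence of a free sequence, re-indexed increasingly, is free. Hence if $\lambda\ge\omega$ and $F(X)>\lambda$, then $X$ has a free sequence of length exactly $\lambda^+$.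

*Proof.* If $\alpha<\beta$, then $x_\alpha$ lies in the initial segment below $\beta$ and $x_\beta$ in the tail from $\beta$. Their closures are disjoint, so $x_\alpha\ne x_\beta$. Let $f$ be strictly increasing. The part of $\{x_{f(\xi)}\}$ with index $<\beta$ lies in $\{x_\alpha:\alpha<f(\beta)\}$ and the rest in $\{x_\alpha:\alpha\ge f(\beta)\}$, so the subsequence is free. If $F(X)>\lambda$, some free sequence has more than $\lambda$ terms, so its length is at least $\lambda^+$. Truncate it. $\square$

**Fact 1.4.** Let $X$ be $T_1$, and let a sequence in $A$ converge to $p\notin A$. Then it has a cofinal subsequence of regular infinite length, which again converges to $p$. If the original sequence is thin, so is the subsequence.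

*Proof.* The length is not $0$, since convergence requires an index. If there were a last term $x$, then $x$ would lie in every neighborhood of $p$, so $x=p$ by $T_1$, contradicting $p\notin A$. So the length is a limit ordinal, and we restrict to a strictly increasing cofinal set of indices of order type its cofinality. A proper initial segment of the subsequence is contained in a proper initial segment of the original, so thinness survives. $\square$

**Lemma 1.5 (a long sequence).** Let $X$ be a $T_1$ pseudoradial space and $\mu$ an infinite cardinal with $t(X)>\mu$. Then there are a point $p$, a regular cardinal $\kappa>\mu$ and a sequence $\{x_\alpha:\alpha<\kappa\}$ converging to $p$ such that $p\notin\overline H$ whenever $H\subset\{x_\alpha:\alpha<\kappa\}$ and $|H|\le\mu$.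

*Proof.* For $A\subset X$ write
$$A_\mu=\bigcup\{\overline B:B\subset A,\ |B|\le\mu\}. \tag{1}$$
Since $t(X)>\mu$, there is $A$ with $A_\mu\neq\overline A$. As $A\subset A_\mu\subset\overline A$, the closure of $A_\mu$ is $\overline A$, so $A_\mu$ is not closed. By pseudoradiality and Fact 1.4 there are $p\notin A_\mu$ and a sequence $\{x_\alpha:\alpha<\kappa\}\subset A_\mu$ converging to $p$ with $\kappa$ regular. Choose $B_\alpha\subset A$ with $|B_\alpha|\le\mu$ and $x_\alpha\in\overline{B_\alpha}$.

Let $H\subset\{x_\alpha:\alpha<\kappa\}$ with $|H|\le\mu$. Choose one index for each element of $H$, and let $B$ be the union of the corresponding $B_\alpha$. Then $|B|\le\mu$ and $H\subset\overline B$, so $\overline H\subset\overline B\subset A_\mu$ and $p\notin\overline H$. If $\kappa\le\mu$, we could take $H$ to be the whole range, whose closure contains $p$. So $\kappa>\mu$. $\square$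

For a sequence $\{x_\alpha:\alpha<\kappa\}$ write $T_\gamma=\{x_\alpha:\gamma\le\alpha<\kappa\}$.

**Lemma 1.6 (extracting a free sequence).** Let $\lambda\ge\omega$, let $\kappa>\lambda$ be regular, and let $\{x_\alpha:\alpha<\kappa\}$ be a sequence such that
$$\text{for every }H\subset\{x_\alpha:\alpha<\kappa\}\text{ with }|H|\le\lambda\text{ there is }\gamma<\kappa\text{ with }\overline H\cap\overline{T_\gamma}=\emptyset. \tag{2}$$
Then the space has a free sequence of length $\lambda^+$.

*Proof.* By recursion on $\xi<\lambda^+$ put $H_\xi=\{x_{\alpha_\eta}:\eta<\xi\}$, a set of size at most $\lambda$. Let $\gamma_\xi$ be given by (2) for $H_\xi$, and choose $\alpha_\xi<\kappa$ with $\alpha_\xi\ge\gamma_\xi$ and $\alpha_\xi>\alpha_\eta$ for all $\eta<\xi$. Such an $\alpha_\xi$ exists because $|\xi|\le\lambda<\kappa$ and $\kappa$ is regular. For each $\xi<\lambda^+$ and $\eta\ge\xi$ we have $\alpha_\eta\ge\alpha_\xi\ge\gamma_\xi$, so $\{x_{\alpha_\eta}:\xi\le\eta<\lambda^+\}\subset T_{\gamma_\xi}$, whose closure misses $\overline{H_\xi}$. This is freeness at $\xi$. $\square$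

**Theorem 1.7 (Bella).** $t(X)\le F(X)$ for every regular pseudoradial space $X$.

*Proof.* Let $\lambda=F(X)$ and suppose $t(X)>\lambda$. Take $p$, $\kappa>\lambda$ and $\{x_\alpha\}$ from Lemma 1.5 with $\mu=\lambda$. We check (2). If $|H|\le\lambda$, then $p\notin\overline H$. By regularity there is an open $V\ni p$ with $\overline V\cap\overline H=\emptyset$. By convergence some $T_\gamma\subset V$, so $\overline{T_\gamma}\cap\overline H=\emptyset$. Lemma 1.6 gives a free sequence of length $\lambda^+$, which has $\lambda^+$ distinct terms by Fact 1.3. This contradicts $F(X)=\lambda$. $\square$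

One consequence is $t(X)=\sigma_C(X)\le F(X)$ for regular almost radial $X$; the equality is proved in Corollary 7.1(4).

## 2. Separating a point from a closed set, or only from its points

Regularity was used once, to separate $p$ from the whole closed set $\overline H$. In a Hausdorff space we can only separate $p$ from the points of $\overline H$ one at a time. If $y\in\overline H$, then $y\neq p$, so there are disjoint open sets $U\ni y$ and $V\ni p$. Some $T_{\gamma(y)}\subset V$, and so $y\notin\overline{T_{\gamma(y)}}$. The index $\gamma(y)$ depends on $y$, while (2) asks for one index $\gamma$ that serves all of $\overline H$.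

If $|\overline H|<\kappa$, then $\gamma=\sup_y\gamma(y)<\kappa$ works, since $\kappa$ is regular. If $\overline H$ is Lindelöf, or has Lindelöf degree less than $\kappa$, a covering argument works (Section 6). In general the ordinals $\gamma(y)$ may be unbounded in $\kappa$, and the argument stops.

This leaves two questions, which are taken from Santi Spadaro, "Free sequences and the tightness of pseudoradial spaces", arXiv:1912.12706 (2019).

1. Is $t(X)\le F(X)$ for every Hausdorff pseudoradial space $X$?
2. Is at least $\sigma_C(X)\le F(X)$ for every Hausdorff almost radial space $X$?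

We will show that both answers are no, in ZFC, with one space of size $\omega_1$. We then get counterexamples over every infinite cardinal, and finally upper bounds that say how far $t(X)$ can exceed $F(X)$.

The failed step tells us what to look for. To have $F(X)=\omega$ while an $\omega_1$-sequence converges to a point that is in the closure of no countable subset of it, some countable $H$ in the sequence must have an uncountable closure whose points cling to later and later tails.

## 3. Gluing initial segments to tails

Start with isolated points $y_\alpha$ ($\alpha<\omega_1$) and one point $\infty$ with basic neighborhoods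
$$V_\beta=\{\infty\}\cup\{y_\alpha:\beta\le\alpha<\omega_1\}\quad(\beta<\omega_1).$$
No countable set of $y_\alpha$'s accumulates at $\infty$, so the tightness is $\omega_1$. But $\{y_\alpha:\alpha<\omega_1\}$ is free: the initial segment below $\beta$ is closed, the closure of the tail from $\beta$ is $V_\beta$, and these are disjoint. We want to add points $z_\alpha$, each lying in the closure of an initial segment and of the corresponding tail, so as to destroy this free sequence. We must not bring countable sets close to $\infty$, lose the Hausdorff property, or create new free sequences.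

A single point $z$ in the closure of every tail is impossible: every neighborhood of $z$ would meet every $V_\beta$. So we need many points $z_\alpha$, each attracting only a bounded set of $y_\beta$'s.

**First attempt: use the order.** Let $z_\alpha$ have basic neighborhoods $\{z_\beta:\gamma<\beta\le\alpha\}\cup\{y_\beta:\gamma<\beta<\alpha\}$ for $\gamma<\alpha$, with $z_0$ isolated. This does not destroy freeness. If $\alpha>\delta$, the neighborhood with $\gamma=\delta$ misses $\{y_\xi:\xi<\delta\}$. If $\alpha\le\delta$, all neighborhoods of $z_\alpha$ of this form miss $\{y_\xi:\xi\ge\delta\}$. So no $z_\alpha$ is in both closures, nor is $\infty$ in the closure of $\{y_\xi:\xi<\delta\}$. The sequence $\{y_\xi\}$ remains free, since each $z_\alpha$ sees only what is just below $\alpha$.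

**Second attempt: use the real line.** Fix distinct reals $r_\alpha$ and let every neighborhood of $z_\alpha$ contain, for some $n$, all $y_\beta$ with $\beta\ne\alpha$ and $|r_\beta-r_\alpha|<\frac1n$. Now the Hausdorff property fails. Only countably many $\alpha$ are such that some rational interval around $r_\alpha$ contains only countably many $r_\beta$, because there are countably many rational intervals and each such one accounts for countably many $\alpha$. For every other $\alpha$, each neighborhood of $z_\alpha$ contains uncountably many $y_\beta$, so it meets every $V_\gamma$.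

The construction combines the two: *closeness is measured in $\mathbb R$, but $z_\alpha$ sees only indices below $\alpha$.* The bound on the indices separates $z_\alpha$ from $\infty$. The real line separates the other points. Since $\mathbb R$ has countable weight, any $\omega_1$-sequence of reals repeats itself approximately, and this makes the gluing work. Two combinatorial lemmas isolate this last effect, for an arbitrary infinite cardinal $\lambda$.

**Lemma 3.1.** If $f:\lambda^+\to\mathrm{Ord}$ is injective, then $f$ is strictly increasing on some set of size $\lambda^+$.

*Proof.* By recursion on $\eta<\lambda^+$, let $\xi_\eta$ be the point at which $f$ attains its minimum on $\lambda^+\setminus\sup_{\zeta<\eta}(\xi_\zeta+1)$. This set is nonempty, because a supremum of at most $\lambda$ ordinals below $\lambda^+$ is below $\lambda^+$. For $\zeta<\eta$ we have $\xi_\eta\ge\xi_\zeta+1>\xi_\zeta$. Moreover $\xi_\eta$ belongs to the set on which $f(\xi_\zeta)$ was the minimum, so $f(\xi_\zeta)\le f(\xi_\eta)$, and injectivity gives $f(\xi_\zeta)<f(\xi_\eta)$. The set $\{\xi_\eta:\eta<\lambda^+\}$ is as required. $\square$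

**Lemma 3.2.** Let $M$ be a space of weight at most $\lambda$ and let $q_\xi\in M$ for $\xi<\lambda^+$ (repetitions allowed). Then there are $\delta<\varepsilon<\lambda^+$ with
$$q_\varepsilon\in\overline{\{q_\xi:\xi<\delta\}}\cap\overline{\{q_\xi:\delta\le\xi<\varepsilon\}}.$$

*Proof.* Every subspace of $M$ has a dense subset of size at most $\lambda$: pick one point from each nonempty trace of a basic set. Take such a dense subset of $\{q_\xi:\xi<\lambda^+\}$ and one index for each of its points. These at most $\lambda$ indices are bounded in $\lambda^+$, so there is $\delta<\lambda^+$ with $\{q_\xi:\xi<\delta\}$ dense in $\{q_\xi:\xi<\lambda^+\}$. In the same way there is $\varepsilon\in(\delta,\lambda^+)$ such that $\{q_\xi:\delta\le\xi<\varepsilon\}$ is dense in $\{q_\xi:\delta\le\xi<\lambda^+\}$. Since $\varepsilon\ge\delta$, the point $q_\varepsilon$ belongs to both larger sets, hence to both closures. $\square$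

## 4. A radial Hausdorff space with $F(X)=\omega$ and $t(X)=\sigma_C(X)=\omega_1$

**Theorem 4.1.** In ZFC there is a Hausdorff space $X$ with $|X|=\omega_1$ that is radial and almost radial, hence pseudoradial, with
$$F(X)=\omega<\omega_1=t(X)=\sigma_C(X).$$
Hence both questions of Section 2 have a negative answer.

*Proof.* **Step 1: the space.** We define the topology and its local bases. Fix distinct reals $r_\alpha$ ($\alpha<\omega_1$). Let $X=Y\cup Z\cup\{\infty\}$ be a disjoint union, with $Y=\{y_\alpha:\alpha<\omega_1\}$ and $Z=\{z_\alpha:\alpha<\omega_1\}$ enumerated without repetition. For $n\ge1$ put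
$$B_n(\alpha)=\{z_\beta:\beta\le\alpha,\ |r_\beta-r_\alpha|<\tfrac1n\}\cup\{y_\beta:\beta<\alpha,\ |r_\beta-r_\alpha|<\tfrac1n\},$$
and let $V_\beta=\{\infty\}\cup\{y_\alpha:\beta\le\alpha<\omega_1\}$. Call $U\subset X$ open if $z_\alpha\in U$ implies $B_n(\alpha)\subset U$ for some $n$, and $\infty\in U$ implies $V_\beta\subset U$ for some $\beta$. Unions of open sets are open. Finite intersections are open because $B_n(\alpha)$ decreases in $n$ and $V_\beta$ decreases in $\beta$. So this is a topology, and each $y_\alpha$ is isolated.

Each $V_\beta$ is open, since it contains no $z_\alpha$. Each $B_n(\alpha)$ is open: let $z_\beta\in B_n(\alpha)$ and choose $m$ with $\frac1m<\frac1n-|r_\alpha-r_\beta|$. A point of $B_m(\beta)$ with index $\gamma$ satisfies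
$$|r_\gamma-r_\alpha|\le|r_\gamma-r_\beta|+|r_\beta-r_\alpha|<\tfrac1n .$$
Also $\gamma\le\beta\le\alpha$ if the point is $z_\gamma$, and $\gamma<\beta\le\alpha$ if it is $y_\gamma$. So $B_m(\beta)\subset B_n(\alpha)$. Hence $\{B_n(\alpha)\}_n$ and $\{V_\beta\}_\beta$ are local bases of open sets at $z_\alpha$ and $\infty$.

**Step 2: $X$ is Hausdorff.** We separate each kind of pair. Two points of $Y$ are isolated.

- $z_\alpha\neq z_\beta$: if $\frac2n<|r_\alpha-r_\beta|$, then $B_n(\alpha)\cap B_n(\beta)=\emptyset$, for a common point with index $\gamma$ would give $|r_\alpha-r_\beta|\le|r_\alpha-r_\gamma|+|r_\gamma-r_\beta|<\frac2n$.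
- $y_\beta$ and $z_\alpha$: it suffices that some $B_n(\alpha)$ misses $y_\beta$. If $\beta\ge\alpha$, then $y_\beta\notin B_1(\alpha)$. If $\beta<\alpha$, then $r_\beta\ne r_\alpha$, so $y_\beta\notin B_n(\alpha)$ for large $n$.
- $\infty$ and $z_\alpha$: $V_\alpha$ contains only $\infty$ and points $y_\gamma$ with $\gamma\ge\alpha$, while $B_1(\alpha)$ contains only points $z_\gamma$ and points $y_\gamma$ with $\gamma<\alpha$. So $V_\alpha\cap B_1(\alpha)=\emptyset$.
- $\infty$ and $y_\beta$: $y_\beta\notin V_{\beta+1}$.

**Step 3: $X$ is radial and almost radial.** It suffices that whenever $p\in\overline A\setminus A$, a thin sequence in $A$ converges to $p$. (For radiality at a point of $A$, use a constant sequence.) Let $p\in\overline A\setminus A$; then $p$ is not isolated.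

If $p=z_\alpha$, choose $a_n\in A\cap B_n(\alpha)$. Then $a_n\to p$. Proper initial segments are finite subsets of $A$, hence closed sets missing $p$, so the sequence is thin.

If $p=\infty$, then $A\cap V_\beta\ne\emptyset$ for all $\beta$ and $\infty\notin A$. So $\{\alpha:y_\alpha\in A\}$ is unbounded in $\omega_1$, hence uncountable. Enumerate it increasingly as $\{\alpha_\xi:\xi<\omega_1\}$. Since $\alpha_\xi\ge\xi$, the sequence $\{y_{\alpha_\xi}\}$ converges to $\infty$. For $\eta<\omega_1$ the neighborhood $V_{\alpha_\eta}$ misses $\{y_{\alpha_\xi}:\xi<\eta\}$, so the sequence is thin.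

**Step 4: $t(X)=\sigma_C(X)=\omega_1$.** We show that $\infty$ is out of reach of countable sets. Let $C\subset X\setminus\{\infty\}$ be countable, and choose $\beta$ above all $\alpha$ with $y_\alpha\in C$. Then $V_\beta\cap C=\emptyset$, since $V_\beta$ contains no $z_\alpha$. So $\infty\notin\overline C$. As $\infty\in\overline Y$, we get $t(X)\ge\omega_1$, and $t(X)\le|X|=\omega_1$. The set $X\setminus\{\infty\}$ is not closed, and $\infty$ is the only point outside it. A sequence of countable length in it has countable range, so it does not converge to $\infty$. Hence $\sigma_C(X)\ge\omega_1$. The sequences of Step 3 have length at most $\omega_1$, so $\sigma_C(X)=\omega_1$.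

**Step 5: $F(X)=\omega$.** We show that some $z_\alpha$ glues any candidate for an uncountable free sequence. Suppose $F(X)>\omega$. By Fact 1.3 there is a free sequence of length $\omega_1$. At most one term is $\infty$, so uncountably many terms lie in $Y$ or uncountably many lie in $Z$. Pass to the subsequence of these terms. They are distinct, so the map sending a position in the sequence to the index of the term is an injection $\omega_1\to\omega_1$. By Lemma 3.1 we may pass to a further subsequence on which it is strictly increasing. So there is a strictly increasing $a:\omega_1\to\omega_1$ such that $\{y_{a(\xi)}:\xi<\omega_1\}$ or $\{z_{a(\xi)}:\xi<\omega_1\}$ is free.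

Apply Lemma 3.2 with $M=\mathbb R$, $\lambda=\omega$ and $q_\xi=r_{a(\xi)}$ to get $\delta<\varepsilon$, and put $\alpha=a(\varepsilon)$. For each $n$ there are $\xi<\delta$ and $\xi'\in[\delta,\varepsilon)$ with
$$|r_{a(\xi)}-r_\alpha|<\tfrac1n,\qquad |r_{a(\xi')}-r_\alpha|<\tfrac1n .$$
Since $a$ is strictly increasing and $\xi,\xi'<\varepsilon$, we have $a(\xi),a(\xi')<\alpha$. So all of $y_{a(\xi)},z_{a(\xi)},y_{a(\xi')},z_{a(\xi')}$ lie in $B_n(\alpha)$. As $n$ was arbitrary, $z_\alpha$ is in the closure of the part of the sequence with index $<\delta$ and of the part with index $\ge\delta$. This contradicts freeness at $\delta$. $\square$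

**Remark 4.2 (the failure of (2), seen in $X$).** Choose $\delta$ with $\{r_\xi:\xi<\delta\}$ dense in $\{r_\xi:\xi<\omega_1\}$ and let $H=\{y_\xi:\xi<\delta\}$, a countable set with $\infty\notin\overline H$. Given $\gamma<\omega_1$, density gives $\varepsilon>\max(\gamma,\delta)$ with $\{r_\xi:\gamma\le\xi<\varepsilon\}$ dense in $\{r_\xi:\gamma\le\xi<\omega_1\}$. Then $z_\varepsilon\in\overline H\cap\overline{\{y_\xi:\gamma\le\xi<\omega_1\}}$, by the computation of Step 5. So $\overline H$ meets the closure of every tail of the sequence $\{y_\xi\}$. This is exactly the step of Theorem 1.7 that cannot be carried out.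

## 5. Larger cardinals: the tree topology on ${}^\theta2$ in place of $\mathbb R$

**Theorem 5.1.** Let $\lambda$ be an infinite cardinal and $\theta=\min\{\theta:2^\theta>\lambda\}$, so $\omega\le\theta\le\lambda$. For every cardinal $\mu$, regular or singular, with $\lambda<\mu\le2^\theta$, there is a Hausdorff radial and almost radial space $X$ with $F(X)=\lambda$ and $t(X)=\sigma_C(X)=\mu$.

In particular $\mu=\lambda^+$ is always possible, since $2^\theta>\lambda$. If $2^{<\lambda}=\lambda$, in particular if $\lambda=\omega$, then $2^\nu\le\lambda$ for all $\nu<\lambda$, so $\theta=\lambda$ and $\mu=2^\lambda$ is possible.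

To imitate Theorem 4.1 we need a space $M$ of weight at most $\lambda$ for Lemma 3.2, with at least $\mu$ points to serve as labels, and with well-ordered decreasing bases at its points to give radiality. The power ${}^\lambda2$ with the product topology has the right weight, but its basic neighborhoods are not indexed in a well-ordered decreasing way. With the sets of extensions of initial segments as a base we get decreasing bases, but on ${}^\lambda2$ that base has size $2^{<\lambda}$, possibly more than $\lambda$. Stopping the branches at length $\theta$ avoids both problems.

**The label space.** Let $M={}^\theta2$ with base all $N_s=\{x\in M:s\subset x\}$, $s\in{}^\xi2$, $\xi<\theta$. (Two such sets are disjoint or nested, so they do form a base.) If $\xi<\theta$, then $2^{|\xi|}\le\lambda$ by the choice of $\theta$, so the base has size at most $\sum_{\xi<\theta}2^{|\xi|}\le\theta\cdot\lambda=\lambda$. Moreover $|M|=2^\theta$. A basic set $N_s\ni x$ with $s\in{}^\xi2$ equals $N_{x|\xi}$, so the sets $N_{x|\xi}$ ($\xi<\theta$) form a decreasing base at $x$. Finally,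
$$x'\in N_{x|\xi}\implies N_{x'|\xi}=N_{x|\xi}. \tag{3}$$

**Lemma 5.2.** Suppose a point $p$ of a $T_1$ space has a local base decreasing along a limit ordinal, and $p\in\overline A\setminus A$. Then a thin sequence in $A$ converges to $p$, and its length is the cofinality of that ordinal.

*Proof.* Thin out the base along a cofinal set to $\{G_i:i<\tau\}$, decreasing, with $\tau$ regular. Pick $a_i\in A\cap G_i$. Then $a_i\to p$. For each $i$ we have $a_i\ne p$, so by $T_1$ some $G_{j(i)}$ does not contain $a_i$. For $k<\tau$ put $j=\sup_{i<k}j(i)$, which is less than $\tau$ by regularity. Then $G_j$ misses $\{a_i:i<k\}$. $\square$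

*Proof of Theorem 5.1.* In Steps 1 to 4 we build spaces with $F\le\lambda$, first for regular and then for singular $\mu$. Step 5 makes $F$ exactly $\lambda$.

**Step 1: the space $X(\kappa)$ for regular $\kappa$ with $\lambda<\kappa\le2^\theta$.** We copy the construction of Section 4. Fix distinct $r_\alpha\in M$ ($\alpha<\kappa$). Let $X(\kappa)=\{y_\alpha,z_\alpha:\alpha<\kappa\}\cup\{\infty\}$, with all $y_\alpha$ isolated, basic neighborhoods $V_\beta=\{\infty\}\cup\{y_\alpha:\beta\le\alpha<\kappa\}$ ($\beta<\kappa$) of $\infty$, and basic neighborhoods
$$B_\xi(\alpha)=\{z_\beta:\beta\le\alpha,\ r_\beta\in N_{r_\alpha|\xi}\}\cup\{y_\beta:\beta<\alpha,\ r_\beta\in N_{r_\alpha|\xi}\}\quad(\xi<\theta)$$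
of $z_\alpha$. A set is open if it contains a basic neighborhood of each of its points $z_\alpha$ and $\infty$. As in Section 4 this is a topology, because the families decrease. The sets $B_\xi(\alpha)$ are open: if $z_\beta\in B_\xi(\alpha)$, then $\beta\le\alpha$ and $N_{r_\beta|\xi}=N_{r_\alpha|\xi}$ by (3), so $B_\xi(\beta)\subset B_\xi(\alpha)$. The sets $V_\beta$ are open as before.

*Hausdorff.* If $\alpha\ne\beta$, pick $\xi<\theta$ with $r_\alpha|\xi\ne r_\beta|\xi$. This is possible because $\theta$ is a limit ordinal. Then $N_{r_\alpha|\xi}\cap N_{r_\beta|\xi}=\emptyset$, so $B_\xi(\alpha)\cap B_\xi(\beta)=\emptyset$ and $y_\beta\notin B_\xi(\alpha)$. Also $y_\alpha\notin B_0(\alpha)$, $V_\alpha\cap B_0(\alpha)=\emptyset$ and $y_\beta\notin V_{\beta+1}$. Since the $y$'s are isolated, all pairs are separated.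

**Step 2: the properties of $X(\kappa)$.** We verify radiality, the values of $t$ and $\sigma_C$, and $F\le\lambda$. Every non-isolated point has a local base decreasing along $\theta$ or $\kappa$, so Lemma 5.2 makes $X(\kappa)$ radial and almost radial, with sequences of length at most $\max(\theta,\kappa)=\kappa$. Hence $\sigma_C(X(\kappa))\le\kappa$.

Let $C\subset X(\kappa)\setminus\{\infty\}$ with $|C|<\kappa$. As $\kappa$ is regular, the indices $\alpha$ with $y_\alpha\in C$ are bounded in $\kappa$, so some $V_\beta$ misses $C$ and $\infty\notin\overline C$. Since $\infty\in\overline{\{y_\alpha:\alpha<\kappa\}}$ and $|X(\kappa)|=\kappa$, we get $t(X(\kappa))=\kappa$. The non-closed set $X(\kappa)\setminus\{\infty\}$ contains no sequence of length less than $\kappa$ converging to $\infty$, the only point outside it. So $\sigma_C(X(\kappa))=\kappa$.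

Suppose $F(X(\kappa))>\lambda$. By Fact 1.3 there is a free sequence of length $\lambda^+$. At most one term is $\infty$, so $\lambda^+$ terms are $y$'s or $\lambda^+$ terms are $z$'s. By Lemma 3.1 there is a strictly increasing $a:\lambda^+\to\kappa$ such that $\{y_{a(\xi)}:\xi<\lambda^+\}$ or $\{z_{a(\xi)}:\xi<\lambda^+\}$ is free. Apply Lemma 3.2 to $q_\xi=r_{a(\xi)}$ to get $\delta<\varepsilon$, and put $\alpha=a(\varepsilon)$. For each $\zeta<\theta$ the neighborhood $N_{r_\alpha|\zeta}$ of $q_\varepsilon$ contains $q_\xi$ and $q_{\xi'}$ for some $\xi<\delta$ and $\xi'\in[\delta,\varepsilon)$. Since $a(\xi),a(\xi')<\alpha$, the points $y_{a(\xi)},z_{a(\xi)},y_{a(\xi')},z_{a(\xi')}$ lie in $B_\zeta(\alpha)$. So $z_\alpha$ is in the closures of the part with index $<\delta$ and the part with index $\ge\delta$, a contradiction. Hence $F(X(\kappa))\le\lambda$. This handles regular $\mu=\kappa$.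

**Step 3: the space for singular $\mu$.** The construction of Step 1 itself would not do. If $\rho=\mathrm{cf}(\mu)<\mu$, then every $A$ with $\infty\in\overline A\setminus A$ contains $\rho$ points $y_\alpha$ with indices cofinal in $\mu$, and these already have $\infty$ in their closure. So the tightness at $\infty$ would not reach $\mu$. A plain topological sum of spaces $X(\kappa_\eta)$, $\eta<\rho$, with $\kappa_\eta\to\mu$ has the right tightness. But choosing one point from each summand gives a free sequence of length $\rho$, which may exceed $\lambda$. So we glue the summands by the same device.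

Let $\rho=\mathrm{cf}(\mu)$ and let $\kappa_\eta$ ($\eta<\rho$) be regular with $\lambda<\kappa_\eta<\mu$ and $\sup_\eta\kappa_\eta=\mu$. For instance, take successors of cardinals cofinal in $\mu$. Let $X_\eta$ be disjoint copies of $X(\kappa_\eta)$, with $\infty_\eta$ in the role of $\infty$. Let $p_\eta\in M$ ($\eta<\rho$) be distinct; this is possible as $\rho<\mu\le|M|$. Let $w_\eta$ ($\eta<\rho$) be new points, and put $X=\bigcup_{\eta<\rho}X_\eta\cup\{w_\eta:\eta<\rho\}$. Each $X_\eta$ is open with its own topology, and $w_\alpha$ has basic neighborhoods
$$G_\xi(\alpha)=\{w_\eta:\eta\le\alpha,\ p_\eta\in N_{p_\alpha|\xi}\}\cup\bigcup\{X_\eta:\eta<\alpha,\ p_\eta\in N_{p_\alpha|\xi}\}\quad(\xi<\theta).$$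
Thus $U$ is open if each $U\cap X_\eta$ is open in $X_\eta$ and $w_\alpha\in U$ implies $G_\xi(\alpha)\subset U$ for some $\xi$. The $G_\xi(\alpha)$ decrease in $\xi$, so this is a topology. They are open: the trace on each $X_\eta$ is empty or all of $X_\eta$, and if $w_\eta\in G_\xi(\alpha)$, then $\eta\le\alpha$ and (3) give $G_\xi(\eta)\subset G_\xi(\alpha)$.

*Hausdorff, and the $X_\eta$ are clopen.* If $\alpha\ne\beta$, pick $\xi$ with $p_\alpha|\xi\ne p_\beta|\xi$. Then $G_\xi(\alpha)\cap G_\xi(\beta)=\emptyset$ and $G_\xi(\alpha)\cap X_\beta=\emptyset$. Also $G_0(\alpha)\cap X_\alpha=\emptyset$. So every $w_\alpha$ is separated from every other $w_\beta$ and from every $X_\beta$. Points in different $X_\eta$'s are separated by these open sets, and points in one $X_\eta$ by Step 1. Hence $X$ is Hausdorff and each $X_\eta$ is clopen.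

**Step 4: the properties of the space for singular $\mu$.** We verify the same list. Every non-isolated point has a local base decreasing along $\theta$ or some $\kappa_\eta$. By Lemma 5.2, $X$ is radial and almost radial, with sequences of length less than $\mu$. Hence $\sigma_C(X)\le\mu$, and $t(X)\le|X|=\mu$. Since tightness does not increase in passing to subspaces, $t(X)\ge t(X_\eta)=\kappa_\eta$ for all $\eta$, so $t(X)=\mu$. The set $X_\eta\setminus\{\infty_\eta\}$ has $\infty_\eta$ as its only limit point outside it, because $X_\eta$ is closed. By Step 2 no sequence of length less than $\kappa_\eta$ in it converges to $\infty_\eta$. So $\sigma_C(X)\ge\kappa_\eta$ for all $\eta$, and $\sigma_C(X)=\mu$.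

Suppose $X$ has a free sequence of length $\lambda^+$. If some $X_\eta$ contained $\lambda^+$ of its terms, these would form a free sequence in $X_\eta$, contradicting $F(X_\eta)\le\lambda$. So each $X_\eta$ contains at most $\lambda$ terms. Either $\lambda^+$ terms are points $w_\eta$, with distinct indices. Or $\lambda^+$ terms lie in $\bigcup_\eta X_\eta$; then they meet $\lambda^+$ different $X_\eta$, and we keep one term from each. In both cases the position-to-index map on the kept terms is injective. By Fact 1.3 and Lemma 3.1 there are a strictly increasing $a:\lambda^+\to\rho$ and a free sequence $\{s_\xi:\xi<\lambda^+\}$ such that either $s_\xi=w_{a(\xi)}$ for all $\xi$, or $s_\xi\in X_{a(\xi)}$ for all $\xi$. Apply Lemma 3.2 to $q_\xi=p_{a(\xi)}$ to get $\delta<\varepsilon$, and put $\alpha=a(\varepsilon)$. For every $\zeta<\theta$ there are $\xi<\delta$ and $\xi'\in[\delta,\varepsilon)$ with $p_{a(\xi)},p_{a(\xi')}\in N_{p_\alpha|\zeta}$. As $a(\xi),a(\xi')<\alpha$, both $s_\xi$ and $s_{\xi'}$ lie in $G_\zeta(\alpha)$. So $w_\alpha\in\overline{\{s_\xi:\xi<\delta\}}\cap\overline{\{s_\xi:\delta\le\xi<\varepsilon\}}$, a contradiction. Hence $F(X)\le\lambda$.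

**Step 5: making $F$ exactly $\lambda$.** Replace $X$ by its topological sum with a discrete space $D$ of size $\lambda$. An enumeration of $D$ in type $\lambda$ is free, so $F\ge\lambda$. A free sequence of length $\lambda^+$ in the sum has at most $\lambda$ terms in $D$, hence $\lambda^+$ terms in $X$, which is impossible. So $F=\lambda$. The limit points of a set lie in the clopen summand $X$, and only its trace on $X$ matters for them. So the Hausdorff property, radiality, almost radiality and the values of $t$ and $\sigma_C$ are preserved. $\square$

## 6. Bounding $t(X)$ through the Lindelöf degree of small closures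

We return to the argument of Section 2 and repair it where it can be repaired. Recall that the Lindelöf degree $L(Z)$ is the least infinite cardinal $\nu$ such that every open cover of $Z$ has a subcover of size at most $\nu$.

**Theorem 6.1.** For every Hausdorff pseudoradial space $X$,
$$t(X)\le F(X)\cdot\sup\{L(\overline H):H\subset X,\ |H|\le F(X)\}.$$

*Proof.* **Step 1: a long convergent sequence.** Let $\lambda=F(X)$, let $\mu\ge\lambda$ be the right-hand side, and suppose $t(X)>\mu$. Lemma 1.5 gives $p$, a regular $\kappa>\mu$ and a sequence $\{x_\alpha:\alpha<\kappa\}$ converging to $p$ such that $p\notin\overline H$ for all $H\subset\{x_\alpha:\alpha<\kappa\}$ with $|H|\le\mu$. In particular $\kappa>\lambda$.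

**Step 2: condition (2) holds.** We replace the separation of $p$ from $\overline H$ by a covering argument. Let $H\subset\{x_\alpha:\alpha<\kappa\}$ with $|H|\le\lambda$. As shown in Section 2, each $y\in\overline H$ is different from $p$, and so $y\notin\overline{T_\gamma}$ for some $\gamma<\kappa$. Hence $\{\overline H\setminus\overline{T_\gamma}:\gamma<\kappa\}$ is a cover of $\overline H$ by relatively open sets. It increases with $\gamma$, because $T_\gamma$ decreases. Since $L(\overline H)\le\mu$, there is a subcover of size at most $\mu$. As $\mu<\kappa$ and $\kappa$ is regular, the indices used are bounded by some $\gamma<\kappa$, and since the cover is increasing, $\overline H\setminus\overline{T_\gamma}=\overline H$. That is, $\overline H\cap\overline{T_\gamma}=\emptyset$.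

**Step 3: contradiction.** Lemma 1.6 gives a free sequence of length $\lambda^+$, contrary to $F(X)=\lambda$. $\square$

## 7. Exponential bounds, the Lindelöf case, and the equality $\sigma_C=t$

**Corollary 7.1.** Let $X$ be Hausdorff and pseudoradial.

1. $t(X)\le F(X)\cdot L(X)$. So $t(X)\le F(X)$ holds for all Hausdorff pseudoradial spaces with $L(X)\le F(X)$, in particular for Lindelöf ones.
2. $t(X)\le2^{2^{F(X)}}$.
3. If $X$ is radial, then $t(X)\le2^{F(X)}$.
4. If $X$ is almost radial, then $\sigma_C(X)=t(X)$. So the bounds in Theorem 6.1, (1) and (2) hold for $\sigma_C(X)$.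

*Proof.* **Part 1.** We bound the supremum in Theorem 6.1. The set $\overline H$ is closed, so $L(\overline H)\le L(X)$.

**Part 2.** We bound $L(\overline H)$ by counting points. Let $|H|\le F(X)$. Choosing one member of a cover for each point shows $L(\overline H)\le|\overline H|\cdot\omega$. We claim that the map $y\mapsto\{U\cap H:U\text{ a neighborhood of }y\}$ is injective on $\overline H$. Let $y\ne y'$ in $\overline H$ and take disjoint open $U\ni y$, $V\ni y'$. If $U\cap H=U'\cap H$ for some neighborhood $U'$ of $y'$, then $U'\cap V\cap H\subset U\cap V=\emptyset$, contradicting $y'\in\overline H$. So $U\cap H$ belongs to the family of $y$ but not to that of $y'$. Hence $|\overline H|\le2^{2^{|H|}}\le2^{2^{F(X)}}$, and Theorem 6.1 applies.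

**Part 3.** Radiality gives a better count. Let $\lambda=F(X)$, $|H|\le\lambda$ and $y\in\overline H\setminus H$. By radiality and Fact 1.4, a sequence in $H$ of regular length $\tau$ converges to $y$. If $\tau>|H|$, then by regularity of $\tau$ some value $h\in H$ is taken cofinally often. This $h$ lies in every neighborhood of $y$, so $h=y$, contradicting $y\notin H$. Thus $\tau\le|H|\le\lambda$. For each of the at most $\lambda$ regular cardinals $\tau\le\lambda$ there are at most $\lambda^\lambda$ sequences in $H$ of length $\tau$, and limits are unique in a Hausdorff space. Hence $|\overline H|\le\lambda+\lambda\cdot\lambda^\lambda=2^\lambda$. So $L(\overline H)\le2^\lambda$, and Theorem 6.1 gives $t(X)\le2^\lambda$.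

**Part 4.** We prove two inequalities. For $t(X)\le\sigma_C(X)$, let $\mu=\sigma_C(X)$, let $A\subset X$, and let $A_\mu$ be as in (1). If $A_\mu$ were not closed, a sequence of length at most $\mu$ in $A_\mu$ would converge to some $x\notin A_\mu$. Each term is in the closure of a subset of $A$ of size at most $\mu$. The union $B$ of these sets has size at most $\mu$ and $x\in\overline B$, so $x\in A_\mu$, a contradiction. So $A_\mu$ is closed, and $A\subset A_\mu\subset\overline A$ gives $A_\mu=\overline A$. As $A$ was arbitrary, $t(X)\le\mu$.

For $\sigma_C(X)\le t(X)$, let $A$ be non-closed. By almost radiality and Fact 1.4 there is a thin sequence $\{x_\alpha:\alpha<\kappa\}\subset A$ with $\kappa$ regular, converging to some $x\in\overline A\setminus A$. Suppose $\kappa>t(X)$. Since $x$ is in the closure of the range, there is $B\subset\{x_\alpha:\alpha<\kappa\}$ with $|B|\le t(X)<\kappa$ and $x\in\overline B$. Choosing an index for each point of $B$ and using the regularity of $\kappa$, we see that $B$ lies in an initial segment $\{x_\alpha:\alpha<\beta\}$ with $\beta<\kappa$. This contradicts thinness. So $\kappa\le t(X)$. $\square$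

The arguments here do not decide whether the bound $2^{2^{F(X)}}$ in (2) is sharp for general, non-radial Hausdorff pseudoradial spaces.

## 8. The possible tightnesses of radial spaces with given $F(X)$

**Corollary 8.1.** For an infinite cardinal $\mu$ the following are equivalent:

- (i) there is a Hausdorff radial space $X$ with $F(X)=\omega$ and $t(X)=\mu$;
- (ii) $\omega\le\mu\le\mathfrak c$.

More generally, if $2^{<\lambda}=\lambda$, the tightnesses $\ge\lambda$ of Hausdorff radial spaces with $F(X)=\lambda$ are exactly the cardinals in $[\lambda,2^\lambda]$. So the bound $2^{F(X)}$ in Corollary 7.1(3) is then attained, and for $\lambda=\omega$ this holds in ZFC.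

*Proof.* The first statement is the second for $\lambda=\omega$, because $2^{<\omega}=\omega$ and every tightness is at least $\omega$. So let $2^{<\lambda}=\lambda$.

**Step 1: upper bound.** By Corollary 7.1(3), $t(X)\le2^\lambda$ for every Hausdorff radial $X$ with $F(X)=\lambda$.

**Step 2: values above $\lambda$.** Here $\theta=\lambda$ in Theorem 5.1, so every $\mu$ with $\lambda<\mu\le2^\lambda$ is realized by a Hausdorff radial space with $F(X)=\lambda$.

**Step 3: the value $\lambda$.** We give a space directly. Let $X$ be the topological sum of a discrete space of size $\lambda$ and the ordinal spaces $\tau+1$, one for each regular infinite $\tau\le\lambda$. (If $\lambda$ is regular, $\tau=\lambda$ alone suffices.) It is Hausdorff. A non-isolated point is a limit ordinal $\alpha$ in some $\tau+1$, and the sets $(\beta,\alpha]$, $\beta<\alpha$, form a local base decreasing along $\alpha$. So by Lemma 5.2 the space is radial. It has at most $\lambda$ summands, each of size at most $\lambda$, so $|X|=\lambda$ and $F(X),t(X)\le\lambda$. The discrete summand, enumerated in type $\lambda$, is free, so $F(X)=\lambda$. In $\tau+1$ the point $\tau$ is in the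 closure of $[0,\tau)$, but subsets of $[0,\tau)$ of size less than $\tau$ are bounded, so $t(X)\ge\tau$ for every regular $\tau\le\lambda$. If $\lambda$ is regular, take $\tau=\lambda$. If $\lambda$ is singular, it is the supremum of the successor cardinals below it, which are regular. In both cases $t(X)=\lambda$. $\square$

At cardinals $\lambda$ with $2^{<\lambda}>\lambda$, Theorem 5.1 reaches $2^\theta$ for the $\theta$ defined there, and these arguments do not decide whether $2^\lambda$ is attained.
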